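\title{Gluing-parallel posets have infinitely many forbidden substructures}

\begin{abstract}
Gluing-parallel posets are the finite posets generated from single points by
parallel composition and by gluing along numbered interfaces. They include the
series-parallel posets and the interval orders, each of which is characterized
by one forbidden induced subposet. We show that gluing-parallel posets have
infinitely many minimal forbidden induced subposets, by exhibiting one on $4n$
points for every $n\ge 2$. The tool is a criterion that, for a family of posets
built from two partitions of a set, reduces the gluing-parallel property to the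
existence of a linear order in which all blocks are intervals. The criterion
also yields exponentially many minimal forbidden posets of each even size, a
classification by caterpillars of the gluing-parallel posets arising from
bipartite multigraphs, and the fact that no first-order sentence defines the
gluing-parallel posets among finite posets.
\end{abstract}

\section{Introduction}\label{sec:intro}

All posets are finite, and $[n]=\{1,\dots,n\}$ for $n\ge0$.

\subsection*{Posets with interfaces}
An \emph{iposet} $P\colon n\to m$ is a poset $(P,<)$ with injective maps
$s_P\colon[n]\to P$ and $t_P\colon[m]\to P$, the \emph{source} and \emph{target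
interfaces}, such that every $s_P(i)$ is a minimal and every $t_P(i)$ a maximal
point of $P$. Iposets are considered up to order isomorphisms that commute with
the interface maps, and a poset is identified with the iposet $0\to0$ on it.
There are two compositions.

\begin{itemize}
\item For $P\colon n\to m$ and $Q\colon m\to k$, the \emph{gluing}
$P*Q\colon n\to k$ is obtained from $P\sqcup Q$ by identifying $t_P(i)$ with
$s_Q(i)$ for $i\in[m]$. Its order is given by $x<y$ if and only if $x<_Py$, or
$x<_Qy$, or $x\in P\setminus t_P([m])$ and $y\in Q\setminus s_Q([m])$. Its
interfaces are $s_P$ and $t_Q$.
\item For $P\colon n\to m$ and $Q\colon k\to l$, the \emph{parallel composition}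
$P\otimes Q\colon n+k\to m+l$ is the disjoint union of the two posets, with no
relations between $P$ and $Q$. Its interfaces list first those of $P$, then
those of $Q$: $s(i)=s_P(i)$ for $i\le n$, $s(n+i)=s_Q(i)$, and $t(i)=t_P(i)$ for
$i\le m$, $t(m+i)=t_Q(i)$.
\end{itemize}

The \emph{gluing-parallel iposets} (gp-iposets) form the smallest class that
contains the empty iposet $0\to0$ and the four one-point iposets, and is closed
under $\otimes$ and under $*$ whenever the gluing is defined. A
\emph{gp-poset} is a gp-iposet $0\to0$. We write $p$, $p^{01}$, $p^{10}$,
$p^{11}$ for the point $p$ with interfaces $0\to0$, $0\to1$, $1\to0$, $1\to1$;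
in a gluing, points that are identified carry the same name. Parallel
composition is associative, and we omit its brackets.

If the points of a poset are events and $<$ is precedence in time, then $P*Q$
runs $P$ and then $Q$, and the interface lists the events that begin in $P$ and
are still running when $Q$ starts. Two classical classes appear as extreme
cases. Gluing along the empty interface puts all of $P$ below all of $Q$; the
posets generated from points by this operation and $\otimes$ are the
\emph{series-parallel posets}. At the other extreme, an \emph{interval order}
is a poset whose points are closed real intervals, with $p<q$ if $p$ lies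
entirely to the left of $q$. Widening the intervals slightly, we may assume
that all endpoints are distinct. Fix any linear order on the points, and for
each endpoint $e$ take the parallel composition, in the fixed order, of the
intervals containing $e$, namely $p^{01}$ or $p^{10}$ for the interval $p$ that
starts or ends at $e$, and $q^{11}$ for the others. Gluing these iposets from
left to right creates the relation $p<q$ exactly when $q$ starts after $p$ has
ended. So interval orders are gp-posets as well.

\subsection*{The question}
Every induced subposet of a gp-poset is a gp-poset; this is known, and a short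
proof is recalled in Lemma~\ref{lem:heredity}. Let $\mathcal F$ be the set of
\emph{minimal non-gp posets} up to isomorphism, that is, of posets that are not
gp while all their proper induced subposets are. A poset is gp if and only if
it contains no member of $\mathcal F$ as an induced subposet; the members of
$\mathcal F$ are the \emph{forbidden substructures} of the class. Any set
$\mathcal G$ of posets whose exclusion characterizes the gp-posets contains
$\mathcal F$: a member of $\mathcal F$ contains a member of $\mathcal G$, which
is not gp and hence is the whole poset.

It is known that the series-parallel posets have exactly one forbidden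
substructure, the poset $\mathsf N$ given by $a<c>b<d$, and that the interval
orders have exactly one, the disjoint union $2+2$ of two 2-element chains.
Neither survives in the larger class, since
\[
 2+2=(a*c)\otimes(b*d),\qquad
 \mathsf N=\bigl(a\otimes(b*d^{01})\bigr)*\bigl(d^{10}\otimes c\bigr).
\]
It is natural to guess that a few larger posets take their place. The question
whether gp-posets admit a finite set of forbidden substructures was posed by
Fahrenberg, Johansen, Struth and Ziemia\'nski \cite{FJSZ}. The answer is no.

For $n\ge2$ let $P_n$ be the poset on the $4n$ points $a_i,b_i$
$(i\in\mathbb Z_n)$ and $x_j$ $(j\in\mathbb Z_{2n})$ with strict order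
\[
 a_i<x_{2i-1},x_{2i};\qquad x_{2i},x_{2i+1}<b_i;\qquad
 a_i<b_j\ \text{ for all } i,j .
\]

\begin{theorem}\label{thm:main}
Every $P_n$ $(n\ge2)$ is a minimal non-gp poset. Hence $\mathcal F$ is infinite.
\end{theorem}

The reason is that interfaces are \emph{numbered} and that neither composition
can permute a numbering. We show that $P_n$ can only be glued along an interface
containing all $x_j$. The part below the interface forces $x_{2i-1},x_{2i}$ to
be neighbors in the numbering, the part above forces $x_{2i},x_{2i+1}$ to be
neighbors, and a linear order cannot close up into a cycle. Deleting any point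
breaks the cycle. The general form of this argument is
Theorem~\ref{thm:criterion}: for posets built from two partitions of a set $X$,
being gp is equivalent to the existence of a linear order on $X$ in which all
blocks are intervals. It has three further consequences. Let $F_k$ denote the
Fibonacci numbers, $F_1=F_2=1$.

\begin{theorem}\label{thm:count}
The set $\mathcal F$ has a member with $N$ points for every even $N\ge8$. For
even $N\ge10$ it has at least $(F_{N/2+1}-1)/N$ such members.
\end{theorem}

Let $H$ be a finite bipartite multigraph without isolated vertices, with its
vertices divided into left and right ones. The poset $P_H$ has as points the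
left vertices, the right vertices and the edges of $H$; each left vertex is
below its incident edges, each edge is below its right endpoint, every left
vertex is below every right vertex, and there are no other relations. Thus
$P_n=P_H$ for the cycle $H$ of length $2n$. Let $\Sigma$ be the 13-point poset
$P_H$ for $H$ the claw $K_{1,3}$ with each edge subdivided once and with left
center, and let $\Sigma^{op}$ be its order dual. The \emph{simple graph} of $H$
keeps one edge from each class of parallel edges. A \emph{caterpillar} is a
tree that becomes empty or a path (possibly a single vertex) when all its
leaves are deleted.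

\begin{theorem}\label{thm:cat}
For a finite bipartite multigraph $H$ without isolated vertices the following
are equivalent: \emph{(i)} $P_H$ is gp; \emph{(ii)} the simple graph of $H$ is a
disjoint union of caterpillars; \emph{(iii)} $P_H$ contains none of $P_n$
$(n\ge2)$, $\Sigma$, $\Sigma^{op}$ as an induced subposet. All of
$P_n,\Sigma,\Sigma^{op}$ belong to $\mathcal F$.
\end{theorem}

If $\mathcal F$ were finite, the gp-posets would be defined by a first-order
sentence, the conjunction over $F\in\mathcal F$ of the sentences saying that no
$|F|$ distinct points are ordered as in $F$. No sentence of any form will do.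

\begin{theorem}\label{thm:fo}
No first-order sentence in the language $\{<\}$ defines the gp-posets among
finite posets.
\end{theorem}

Section~\ref{sec:tools} collects the facts about the two compositions,
Section~\ref{sec:p2} treats $P_2$ by hand, and Section~\ref{sec:criterion}
proves the criterion. Theorems~\ref{thm:main} and \ref{thm:count} are proved in
Section~\ref{sec:cycles}, Theorem~\ref{thm:cat} in Section~\ref{sec:cat}, and
Theorem~\ref{thm:fo} in Section~\ref{sec:fo}.

\section{Anatomy of a gluing}\label{sec:tools}

For an iposet $G$ let $S_G,T_G$ be the images of $s_G,t_G$, and let
$\prec^s_G$, $\prec^t_G$ be the linear orders on $S_G$, $T_G$ given by the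
numbering. The poset, the two subsets and the two linear orders determine $G$.
Every gp-iposet $G$ is the value of a term built with $\otimes$ and $*$ from
the five generators (the empty iposet and the four points); let $\ell(G)$ be
the least number of operations in such a term. If $\ell(G)>0$, then
$G=G_1\otimes G_2$ or $G=G_1*G_2$ with gp-iposets $G_i$ and
$\ell(G_i)<\ell(G)$. All inductions below are on $\ell$.

For $G=G_1*G_2$ we regard $G_1$ and $G_2$ as subsets of $G$ and put
\[
 I=G_1\cap G_2=T_{G_1}=S_{G_2},\qquad A=G_1\setminus I,\qquad B=G_2\setminus I,
\]
so that $G=A\sqcup I\sqcup B$ and $\prec^t_{G_1}=\prec^s_{G_2}$ on $I$.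

\begin{lemma}\label{lem:anatomy}
Let $G=G_1*G_2$.
\begin{enumerate}
\item The orders of $G_1$ and $G_2$ are those induced from $G$.
\item Every point of $A$ is below every point of $B$, and $I$ is an antichain.
A point below a point of $A\cup I$ lies in $A$; a point above a point of
$I\cup B$ lies in $B$.
\item $S_G\subseteq A\cup I$ and $T_G\subseteq I\cup B$.
\item If $A=\emptyset$, then $G_2$ has the same underlying poset and target map
as $G$. If $B=\emptyset$, then $G_1$ has the same underlying poset and source
map as $G$.
\end{enumerate}
\end{lemma}

\begin{proof}
The points of $I$ are maximal in $G_1$ and minimal in $G_2$, so $I$ is an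
antichain in both. If $u<v$ in $G$ with $u,v\in G_1$, then the third clause in
the definition of the order does not apply since $v\notin B$, and the second
does not apply since it would need $u,v\in I$; so $u<_{G_1}v$. The same holds
for $G_2$, which proves (1) and the first sentence of (2). Let $u<v$ with
$v\in A\cup I$. If $v\in A$ then $u\notin B$ because $A$ is below $B$, and if
$v\in I$ then $u\notin B$ because $v$ is minimal in $G_2$. So $u\in G_1$, and
$u\notin I$ because $u$ is not maximal in $G_1$. Exchanging the roles of above
and below gives the last claim of (2). Part (3) holds by definition, and (4)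
follows from (1) and $G=A\sqcup I\sqcup B$.
\end{proof}

\paragraph{Duality.} Let $G^{op}$ be $G$ with the order reversed and $s,t$
exchanged. Then $(G_1*G_2)^{op}=G_2^{op}*G_1^{op}$ and
$(G_1\otimes G_2)^{op}=G_1^{op}\otimes G_2^{op}$, and the generators are
permuted. So $G^{op}$ is gp whenever $G$ is, and every statement below has a
dual, in which $A$ and $B$ change places.

\begin{lemma}[heredity]\label{lem:heredity}
Let $G$ be a gp-iposet and $Y\subseteq G$. Then the induced subposet on $Y$,
with interfaces $S_G\cap Y$ and $T_G\cap Y$ numbered along $\prec^s_G$ and
$\prec^t_G$, is a gp-iposet $G|_Y$. In particular, a non-gp poset belongs to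
$\mathcal F$ as soon as all its one-point deletions are gp.
\end{lemma}

\begin{proof}
A restriction of a generator is a generator. Writing $Y_i=Y\cap G_i$, we have
$(G_1\otimes G_2)|_Y=G_1|_{Y_1}\otimes G_2|_{Y_2}$. We also have
$(G_1*G_2)|_Y=G_1|_{Y_1}*G_2|_{Y_2}$: the target of the first factor and the
source of the second are both $I\cap Y$ with the same numbering, and the new
relations are those from $A\cap Y$ to $B\cap Y$. The last claim holds because a
proper induced subposet lies in some one-point deletion.
\end{proof}

The next lemma is the rigidity on which everything rests: points that pass
through a gp-iposet from source to target keep their order.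

\begin{lemma}[consistency]\label{lem:consistency}
In a gp-iposet $G$ the orders $\prec^s_G$ and $\prec^t_G$ agree on
$S_G\cap T_G$.
\end{lemma}

\begin{proof}
For generators there is nothing to prove. Let $u,v\in S_G\cap T_G$. If
$G=G_1\otimes G_2$, then either $u,v$ lie in the same factor and induction
applies, or the point in $G_1$ precedes the point in $G_2$ in both orders. If
$G=G_1*G_2$, then $u,v\in(A\cup I)\cap(I\cup B)=I$, so $u,v$ lie in
$S_{G_1}\cap T_{G_1}$ and in $S_{G_2}\cap T_{G_2}$. By induction, on $\{u,v\}$,
\[
 \prec^s_G\;=\;\prec^s_{G_1}\;=\;\prec^t_{G_1}\;=\;\prec^s_{G_2}\;=\;
 \prec^t_{G_2}\;=\;\prec^t_G.\qedhere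
\]
\end{proof}

For example, the two-point antichain with source $(u,v)$ and target $(v,u)$ is
not gp. To exploit Lemma~\ref{lem:consistency} we must force many points into
the interface of a gluing. Since $A$ lies entirely below $B$, a point with a
single predecessor can hardly be in $B$.

\begin{lemma}\label{lem:thin}
Let $G=G_1*G_2$ with $A\ne\emptyset$, and suppose that some $x\in B$ has exactly
one point $a$ of $G$ below it. Then $a$ is below every non-minimal point of $G$.
Dually, if $B\neq\emptyset$ and some $x\in A$ has exactly one point $b$ above
it, then $b$ is above every non-maximal point of $G$.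
\end{lemma}

\begin{proof}
All of $A$ is below $x$, so $A=\{a\}$. Let $u<v$. Then $v\ne a$, since
otherwise $u$ would be a second point below $x$. If $v\in B$ then $a<v$. If
$v\in I$ then $u\in A$ by Lemma~\ref{lem:anatomy}(2), so $a=u<v$.
\end{proof}

All gp-posets that we construct arise in one way, as a row of pieces below an
antichain glued to a row of pieces above it. An \emph{interval} of a linear
order is a (possibly empty) set of consecutive elements.

\begin{lemma}[assembly]\label{lem:assembly}
Let $P=D\sqcup X\sqcup U$ be a poset in which every point of $D$ is below every
point of $U$ and every point of $X$ is maximal in $D\cup X$ and minimal in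
$X\cup U$. Let $\prec$ be a linear order on $X$. Suppose that $D\cup X$ is
partitioned into \emph{lower pieces} such that points of different pieces are
incomparable and, for each piece $Q'$, the set $Q'\cap X$ is an interval of
$\prec$ and $Q'$ is gp when given the empty source and the target $Q'\cap X$
numbered along $\prec$. Suppose dually that $X\cup U$ is partitioned into
\emph{upper pieces}. Then $P$ is gp.
\end{lemma}

\begin{proof}
Let $Q$ be the parallel composition of the lower pieces, those meeting $X$
arranged in the order of their intervals. Then $Q$ is the induced poset on
$D\cup X$ with empty source and with target $X$ numbered along $\prec$. Let $R$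
be the corresponding composition of the upper pieces. The gluing $Q*R$ has
$A=D$, $I=X$, $B=U$, and its order agrees with that of $P$ on $D\cup X$, on
$X\cup U$, and between $D$ and $U$.
\end{proof}

\section{The smallest case}\label{sec:p2}

The whole argument is visible in $P_2$ (Figure~\ref{fig:p2}), given by
\[
 a_1<x_1,x_2;\qquad a_2<x_3,x_4;\qquad x_2,x_3<b_1;\qquad x_4,x_1<b_2 .
\]
Here the relations $a_i<b_j$ follow by transitivity. Put $X=\{x_1,\dots,x_4\}$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.1,inner sep=1.5pt]
\foreach \j in {1,2,3,4} \node (x\j) at (\j,1) {$x_{\j}$};
\node (a1) at (1.5,0) {$a_1$}; \node (a2) at (3.5,0) {$a_2$};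
\node (b1) at (1.9,2) {$b_1$}; \node (b2) at (3.1,2) {$b_2$};
\draw (a1)--(x1) (a1)--(x2) (a2)--(x3) (a2)--(x4)
      (x2)--(b1) (x3)--(b1) (x1)--(b2) (x4)--(b2);
\node (u) at (6,1) {$x$}; \node (v) at (7,1) {$x'$}; \node (c) at (6.5,0) {$a$};
\draw (u)--(c)--(v);
\node (p) at (8.5,1) {$x$}; \node (q) at (9,0) {$a$}; \node (y) at (9.5,0.7) {$y$};
\node (r) at (10,0) {$a'$}; \node (s) at (10.5,1) {$x'$};
\draw (p)--(q)--(y)--(r)--(s);
\end{tikzpicture}
\caption{Hasse diagrams. Left: the poset $P_2$; no linear order of
$x_1,\dots,x_4$ makes all four pairs with a common lower or upper cover
consecutive. Middle and right: the points attached below a short and below a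
long two-element block $\{x,x'\}$.}
\label{fig:p2}
\end{figure}

Suppose that $P_2$ underlies a gp-iposet, and choose such an iposet $G$ with
$\ell(G)$ minimal. As $P_2$ is connected, a decomposition $G=G_1\otimes G_2$
would have an empty factor, and the other factor would contradict minimality.
So $G=G_1*G_2$, and $A,B\neq\emptyset$ by minimality and
Lemma~\ref{lem:anatomy}(4).

\emph{The cut is forced.} Each $x_j$ has only one point below it, and neither
$a_1$ nor $a_2$ is below all of $X$. By Lemma~\ref{lem:thin}, $X\cap
B=\emptyset$, and dually $X\cap A=\emptyset$. So $X\subseteq I$, and
Lemma~\ref{lem:anatomy}(2) gives $A=\{a_1,a_2\}$, $B=\{b_1,b_2\}$, $I=X$.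

\emph{The lower half forces neighbors.} We claim that a gp-iposet $K$ on the
poset $V=\{a_1<x_1,x_2;\ a_2<x_3,x_4\}$ with target $X$ numbers $x_1,x_2$
consecutively and $x_3,x_4$ consecutively. Take a counterexample with $\ell(K)$
minimal. If $K=K_1\otimes K_2$, both factors are nonempty, so they are the two
components of $V$, and the numbering lists one pair after the other. If
$K=K_1*K_2$, with parts $A',I',B'$, then $A'\ne\emptyset$, since otherwise $K_2$
is a smaller counterexample. Now $X\cap A'=\emptyset$ because $X$ is the
target, and $X\cap B'=\emptyset$ by Lemma~\ref{lem:thin}. So $I'=X$,
$A'=\{a_1,a_2\}$, $B'=\emptyset$, and $K_2$ is the antichain $X$ with source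
and target $X$. This is the one place where the numbering could be shuffled,
and Lemma~\ref{lem:consistency} says that it is not. Hence $K_1$ is a smaller
counterexample.

\emph{The two halves disagree.} The claim applies to $G_1$, and its dual shows
that $G_2$ numbers $x_2,x_3$ and $x_4,x_1$ consecutively. The numbering of $I$
is common to $G_1$ and $G_2$, so a linear order on four points has four
consecutive pairs. It has only three, and $P_2$ is not gp.

Deleting a point removes a constraint, and then the order exists:
\begin{align*}
P_2-a_1&=\bigl(x_2^{01}\otimes(a_2*(x_3^{01}\otimes x_4^{01}))\otimes x_1^{01}\bigr)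
 *\bigl(((x_2^{10}\otimes x_3^{10})*b_1)\otimes((x_4^{10}\otimes x_1^{10})*b_2)\bigr),\\
P_2-x_1&=\bigl((a_1*x_2^{01})\otimes(a_2*(x_3^{01}\otimes x_4^{01}))\bigr)
 *\bigl(((x_2^{10}\otimes x_3^{10})*b_1)\otimes(x_4^{10}*b_2)\bigr).
\end{align*}
If the crossed antichain after Lemma~\ref{lem:consistency} were admitted as a
further generator, the obstruction would vanish: adjacent transpositions
generate all permutations of $X$, so the two halves could be built with
different numberings and joined through a permutation.

\section{The interval criterion}\label{sec:criterion}

The argument for $P_2$ used two partitions of $X$, by the point below and by the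
point above. We now allow arbitrary partitions. To obtain many obstructions of
the same size later, we also allow a second way of tying two points of $X$
together, which costs two more points.

A \emph{datum} $\mathfrak d$ consists of a finite nonempty set $X$, two
partitions $\lambda$ (\emph{lower blocks}) and $\upsilon$ (\emph{upper blocks})
of $X$ into nonempty blocks, and a label \emph{short} or \emph{long} for each
block, where only two-element blocks may be long. To each block we attach
\emph{new points} (Figure~\ref{fig:p2}).
\begin{itemize}
\item Short lower block $\beta$: one point $a$, with $a<x$ for all $x\in\beta$.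
\item Long lower block $\{x,x'\}$: points $a,a',y$ with $a<x$, $a'<x'$, $a<y$,
$a'<y$.
\item Short upper block $\beta$: one point $b$, with $x<b$ for all $x\in\beta$.
\item Long upper block $\{x,x'\}$: points $b,b',z$ with $x<b$, $x'<b'$, $z<b$,
$z<b'$.
\end{itemize}
Let $D$ and $U$ be the sets of new points of lower and of upper blocks. The
poset $P(\mathfrak d)$ is $D\sqcup X\sqcup U$ with these relations, with $d<u$
for all $d\in D$, $u\in U$, and nothing else. The relation is transitive,
because in a chain $p<q<r$ the point $p$ is in $D$ and $r$ is in $U$. Points are
of \emph{type} $a,y,x,z,b$ according to their letter ($a'$ has type $a$, and so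
on). The minimal points are those of type $a$, the maximal points those of type
$b$. Each $x\in X$ has exactly one point below it, of type $a$ and attached to
the lower block of $x$, and exactly one point above it, of type $b$. The poset
$P(\mathfrak d)$ is connected, since $D$ and $U$ are nonempty, $D$ is below $U$,
and each $x$ is above a point of $D$.

\begin{theorem}[criterion]\label{thm:criterion}
Let $|\lambda|,|\upsilon|\ge2$. Then $P(\mathfrak d)$ is gp if and only if there
is a linear order on $X$ in which every block of $\lambda$ and every block of
$\upsilon$ is an interval. The ``if'' direction needs no assumption on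
$|\lambda|,|\upsilon|$.
\end{theorem}

\begin{proof}[Proof of ``if'']
We apply Lemma~\ref{lem:assembly}; this is where the relations from $D$ to $U$
are needed. The lower pieces are the lower blocks with their new points. For a
short block listed as $x_1,\dots,x_r$ in the given order, and for a long block
listed as $x,x'$, the pieces are the gp-iposets
\begin{equation}\label{eq:blocks}
 a*(x_1^{01}\otimes\dots\otimes x_r^{01}),\qquad
 \bigl((a*x^{01})\otimes(a'*x'^{\,01})\bigr)*
 \bigl(x^{11}\otimes x'^{\,11}\otimes y\bigr).
\end{equation}
In the second, the outer gluing has $A=\{a,a'\}$, $I=\{x,x'\}$, $B=\{y\}$, so it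
adds exactly $a<y$ and $a'<y$. The long piece is symmetric in $x$ and $x'$, so
we may name its points so that $x$ comes first. The upper pieces are the duals.
\end{proof}

For the converse we need the general form of the claim that the lower half
forces neighbors. Long blocks cause one complication. In a gluing that
produces $P(\mathfrak d)$, points of type $z$ may lie in the interface rather
than in $B$, so the first factor may contain, besides $D\cup X$, an antichain
$E$ of points above all of $D$. The lemma must allow for $E$, and $E$ shrinks
in the course of the induction.

\begin{lemma}\label{lem:half}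
Let $X$, $\lambda$, $D$ be as above, and let $M=D\sqcup X\sqcup E$ be the poset
obtained from $D\sqcup X$ by adding a possibly empty antichain $E$ of points
that are above all of $D$ and incomparable to all of $X$. Let $G$ be a
gp-iposet with underlying poset $M$ and $X\subseteq T_G$. Then every block of
$\lambda$ is an interval of $(X,\prec^t_G)$.
\end{lemma}

\begin{proof}
Induction on $\ell(G)$, for all $X,\lambda,D,E$ at once. If $|\lambda|=1$ the
only block is $X$. Let $|\lambda|\ge2$; then $G$ is not a generator.

\emph{Case $G=G_1\otimes G_2$.} If one factor is empty, the other equals $G$,
contradicting $\ell(G_i)<\ell(G)$. So $M$ is disconnected. This forces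
$E=\emptyset$, because a point of $E$ is above all of $D$, and every point of
$X\cup E$ is above a point of $D$. The components of $M=D\sqcup X$ are the
blocks with their new points, and each $G_i$ is a nonempty union of components
with $X\cap G_i\subseteq T_{G_i}$. By induction the blocks in $G_i$ are
intervals of $(X\cap G_i,\prec^t_{G_i})$, and $(X,\prec^t_G)$ is the
concatenation of these two orders.

\emph{Case $G=G_1*G_2$.} If $A=\emptyset$, induction applies to $G_2$ by
Lemma~\ref{lem:anatomy}(4). Let $A\ne\emptyset$. From $X\subseteq T_G\subseteq
I\cup B$ we get $X\cap A=\emptyset$. If some $x\in X$ were in $B$, then by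
Lemma~\ref{lem:thin} the point $a$ below $x$ would be below every non-minimal
point; but the points of $X$ in another block are non-minimal and not above
$a$. So $X\subseteq I$.

Each point of type $a$ is below a point of $X\subseteq I$ and therefore lies in
$A$. A point of type $y$ is not in $B$, because the points of type $a$ of
another block are in $A$ and not below it. Hence $B\subseteq E$, and $G_1$ has
underlying poset $D\sqcup X\sqcup(E\setminus B)$ and target $I\supseteq X$. By
induction the blocks are intervals of $(X,\prec^t_{G_1})=(X,\prec^s_{G_2})$.
Finally $X\subseteq I\cap T_G=S_{G_2}\cap T_{G_2}$, so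
Lemma~\ref{lem:consistency} gives $\prec^s_{G_2}=\prec^t_{G_2}=\prec^t_G$ on
$X$.
\end{proof}

\begin{proof}[Proof of ``only if'' in Theorem~\ref{thm:criterion}]
A factor of a degenerate gluing has the same poset but other interfaces, so we
prove more: if a gp-iposet $G$ with arbitrary interfaces has underlying poset
$P(\mathfrak d)$, the linear order exists. Choose such a $G$ with $\ell(G)$
minimal. It is not a generator. It is not a parallel composition, since by
connectedness one factor would be empty and the other equal to $G$. So
$G=G_1*G_2$, and $A,B\ne\emptyset$ by Lemma~\ref{lem:anatomy}(4) and minimality.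

Let $x\in X$, with $a$ below and $b$ above it. As $|\lambda|\ge2$, there is a
point of $X$ in another lower block; it is non-minimal and not above $a$, so
$x\notin B$ by Lemma~\ref{lem:thin}. As $|\upsilon|\ge2$, there is a point of
$X$ in another upper block; it is non-maximal and not below $b$, so
$x\notin A$. Thus $X\subseteq I$, and by Lemma~\ref{lem:anatomy}(2) all points
of type $a$ are in $A$ and all points of type $b$ are in $B$. A point of type
$y$ is not in $B$, because a point of type $a$ of another lower block is in $A$
and not below it. A point of type $z$ is not in $A$, because a point of type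
$b$ of another upper block is in $B$ and not above it.

Hence $G_1=A\cup I=D\sqcup X\sqcup E$, where $E$ is the set of points of type
$z$ in $I$. These form an antichain above all of $D$ and incomparable to $X$,
and $T_{G_1}=I\supseteq X$. By Lemma~\ref{lem:half} the lower blocks are
intervals of $(X,\prec^t_{G_1})$. In the same way $G_2=X\sqcup U\sqcup E'$ with
$E'$ the set of points of type $y$ in $I$, and Lemma~\ref{lem:half} applied to
$G_2^{op}$ shows that the upper blocks are intervals of $(X,\prec^s_{G_2})$.
The two orders coincide.
\end{proof}

\begin{remark}\label{rem:hyp}
The excluded cases hide nothing: if $|\lambda|=1$, any order making the upper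
blocks intervals will do, so $P(\mathfrak d)$ is gp, and dually for
$|\upsilon|=1$. By contrast, it is essential in Lemma~\ref{lem:half} that every
point of $X$ has a point below it. The gp-iposet
$(a\otimes v^{01})*(x^{01}\otimes v^{11}\otimes x'^{\,01})$ is $a<x,x'$ together
with an isolated point $v$, and its target order is $x,v,x'$. Here $a$ is below
every non-minimal point, so Lemma~\ref{lem:thin} does not keep $x,x'$ out of
$B$.
\end{remark}

\section{Cycles of links}\label{sec:cycles}

Let $n\ge2$ and $X=\{x_j:j\in\mathbb Z_{2n}\}$. The $2n$ sets
$L_j=\{x_j,x_{j+1}\}$ are called \emph{links}; they are the edges of a cycle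
$\Gamma$ of length $2n$ on $X$. The links with odd $j$ are the lower blocks and
those with even $j$ the upper blocks of a datum. For a word
$w\in\{0,1\}^{\mathbb Z_{2n}}$ let $L_j$ be long if and only if $w_j=1$, and
call the resulting poset $P_w$. With $|w|$ the number of ones, $P_w$ has
$2n+2n+2|w|=4n+2|w|$ points, and $P_{0\cdots0}=P_n$.

\begin{proposition}\label{prop:Pw}
Each $P_w$ belongs to $\mathcal F$.
\end{proposition}

\begin{proof}
Here $|\lambda|=|\upsilon|=n\ge2$. If $P_w$ were gp,
Theorem~\ref{thm:criterion} would give a linear order on the $2n$ points of $X$
in which the $2n$ distinct links are consecutive pairs. There are only $2n-1$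
consecutive pairs, so $P_w$ is not gp.

By Lemma~\ref{lem:heredity} it remains to show that $P_w-p$ is gp for each point
$p$. This poset need not have the form $P(\mathfrak d)$, so we use
Lemma~\ref{lem:assembly} directly, with the parts $D,X,U$ of $P_w$, one of them
diminished by $p$. Call a link \emph{intact} if $p$ is neither one of its two
points nor one of its new points. If $p$ is a new point, all links but one are
intact, and they form the path obtained from $\Gamma$ by deleting an edge. If
$p\in X$, the intact links form the path $\Gamma-p$. In both cases the path
passes through all of $X\setminus\{p\}$; order this set along it. Each intact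
link is a consecutive pair, and with its new points it is a piece as in
\eqref{eq:blocks} or a dual one. A lower link $\{x,x'\}$ that is not intact
falls into connected parts containing exactly one point of $X$ each, so that
the interval condition is automatic. Up to exchanging $x$ and $x'$, these parts
are the following gp-iposets.
\begin{center}
\begin{tabular}{lll}
link & $p$ & pieces\\ \hline
short & $a$ & $x^{01}$ and $x'^{\,01}$\\
short & $x$ & $a*x'^{\,01}$\\
long & $y$ & $a*x^{01}$ and $a'*x'^{\,01}$\\
long & $a$ & $x^{01}$ and $a'*(y\otimes x'^{\,01})$\\
long & $x$ & $\bigl(a\otimes(a'*x'^{\,01})\bigr)*\bigl(x'^{\,11}\otimes y\bigr)$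
\end{tabular}
\end{center}
The last piece is $a<y>a'<x'$, the outer gluing having $A=\{a,a'\}$ and
$B=\{y\}$. An upper link that is not intact gives the dual pieces. So
Lemma~\ref{lem:assembly} applies.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
By Proposition~\ref{prop:Pw} each $P_n$ is in $\mathcal F$, and the sizes $4n$
are pairwise different.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:count}]
Let $N=2M$ with $M\ge4$. If $M$ is even, $P_{M/2}$ has $N$ points. If $M$ is
odd, take $n=(M-1)/2\ge2$ and $|w|=1$; then $P_w$ has $4n+2=N$ points. For the
lower bound we count the words giving $N$ points and bound the number of words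
in one isomorphism class.

\emph{The poset determines the word up to symmetry.} The types of the points of
$P_w$ can be read off the order. Types $a$ and $b$ are the minimal and the
maximal points. Type $x$ consists of the points with exactly one point below
and exactly one above, since a point of type $y$ has two points below it and a
point of type $z$ has two above it. Among the remaining points, those of type
$z$ are above all minimal points, and those of type $y$ are not, because
$n\ge2$ provides another lower link. Hence $D$, $X$, $U$ are invariant. The
lower links are the traces on $X$ of the connected components of $D\cup X$, and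
a link is short or long according as its component has $3$ or $5$ points; the
upper links are found in $X\cup U$ in the same way. So an isomorphism
$P_w\to P_{w'}$ forces $w$ and $w'$ to have the same length $2n$, and it
induces an automorphism of $\Gamma$ that maps lower links to lower links and
carries $w$ to $w'$. The automorphisms of $\Gamma$ are $x_j\mapsto x_{c+j}$ and
$x_j\mapsto x_{c-j}$ with $c\in\mathbb Z_{2n}$. They map $L_j$ to $L_{c+j}$ and
to $L_{c-j-1}$, so they preserve the parity of the index if and only if $c$ is
even in the first case and odd in the second. This leaves $2n$ automorphisms.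
Since $4n\le 2M$, an isomorphism class contains $P_w$ for at most $2n\le M$
words $w$.

\emph{Counting words.} The condition $4n+2|w|=2M$ means $|w|=M-2n$, so the
number of words is $f(M)=\sum_{n\ge2}\binom{2n}{M-2n}$. The coefficient of
$t^M$ in $t^j(1+t)^j$ is $\binom{j}{M-j}$. Summing geometric series,
\[
 \sum_{M}t^M\sum_{j}\binom j{M-j}=\frac1{1-t-t^2},\qquad
 \sum_{M}t^M\sum_{j}(-1)^j\binom j{M-j}=\frac1{1+t+t^2}=\frac{1-t}{1-t^3}.
\]
The coefficient of $t^M$ is $F_{M+1}$ in the first series and some
$\varepsilon_M\in\{1,-1,0\}$ in the second. Half their sum is
$\sum_{j\text{ even}}\binom j{M-j}$, in which the terms $j=0$ and $j=2$ vanish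
for $M\ge5$. Therefore $f(M)=\frac12(F_{M+1}+\varepsilon_M)\ge
\frac12(F_{M+1}-1)$ for $M\ge5$, and the number of isomorphism classes is at
least $f(M)/M\ge(F_{M+1}-1)/(2M)=(F_{N/2+1}-1)/N$.
\end{proof}

\section{Bipartite multigraphs and caterpillars}\label{sec:cat}

If $H$ has at least one edge, then $P_H=P(\mathfrak d)$, where $X$ is the edge
set, $\lambda$ and $\upsilon$ are the partitions by left and by right endpoint,
and all blocks are short; the absence of isolated vertices makes the blocks
nonempty. The criterion asks for an order of the edges in which the edges at
each vertex are consecutive. Cycles are one obstruction. The other is a vertex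
with three edges that all need a further neighbor, while an interval has only
two ends. This is $\Sigma$, with points $c,a_i,x_i,y_i,b_i$ $(i=1,2,3)$ and
\[
 c<x_1,x_2,x_3;\qquad a_i<y_i;\qquad x_i,y_i<b_i;\qquad
 \{c,a_1,a_2,a_3\}<\{b_1,b_2,b_3\}.
\]
In this section $x_i$ and $y_i$ are both edges of $H$, that is, points of $X$.
Exchanging left and right in $H$ dualizes $P_H$, so $\Sigma^{op}$ comes from the
subdivided claw with right center.

\begin{proposition}\label{prop:sigma}
$\Sigma$ and $\Sigma^{op}$ belong to $\mathcal F$.
\end{proposition}

\begin{proof}
By duality it suffices to treat $\Sigma$. Here $|\lambda|=4$ and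
$|\upsilon|=3$. In an order as in Theorem~\ref{thm:criterion} the block
$\{x_1,x_2,x_3\}$ is an interval. Both neighbors of its middle element $x_i$
are among $x_1,x_2,x_3$, so the block $\{x_i,y_i\}$ is not an interval. Hence
$\Sigma$ is not gp.

Permuting the indices, it suffices to delete one of
$p=c,x_3,y_3,b_3,a_3$. We apply Lemma~\ref{lem:assembly} with the following
orders and lower pieces, where $Y_i=a_i*y_i^{01}$.
\begin{center}
\begin{tabular}{lll}
$p$ & order of $X\setminus\{p\}$ & lower pieces\\ \hline
$c$   & $x_1y_1x_2y_2x_3y_3$ & $x_1^{01},\ Y_1,\ x_2^{01},\ Y_2,\ x_3^{01},\ Y_3$\\
$x_3$ & $y_1x_1x_2y_2y_3$ & $Y_1,\ c*(x_1^{01}\otimes x_2^{01}),\ Y_2,\ Y_3$\\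
$y_3$ & $y_1x_1x_3x_2y_2$ & $Y_1,\ c*(x_1^{01}\otimes x_3^{01}\otimes x_2^{01}),\ Y_2,\ a_3$\\
$b_3$ & $y_1x_1x_3x_2y_2y_3$ & $Y_1,\ c*(x_1^{01}\otimes x_3^{01}\otimes x_2^{01}),\ Y_2,\ Y_3$\\
$a_3$ & $y_1x_1x_3y_3x_2y_2$ & $Y_1,\ W,\ Y_2$
\end{tabular}
\end{center}
Here $W=(c\otimes y_3^{01})*(x_1^{01}\otimes x_3^{01}\otimes y_3^{11}\otimes
x_2^{01})$ is $c<x_1,x_3,x_2$ with $y_3$ isolated and target order
$x_1,x_3,y_3,x_2$: once $a_3$ is gone, the device of Remark~\ref{rem:hyp} lets
$y_3$ enter the block of $c$. The upper pieces consist of $b_i$ above what
remains of $\{x_i,y_i\}$, which is an interval in each listed order, except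
that for $p=b_3$ the third piece is replaced by the points $x_3^{10}$ and
$y_3^{10}$. All five deletions are gp, and Lemma~\ref{lem:heredity} concludes.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:cat}]
The last sentence is Theorem~\ref{thm:main} and Proposition~\ref{prop:sigma}.
If $H$ is empty, (i)--(iii) hold trivially, so let $H$ have an edge.

(i)$\Rightarrow$(iii). This is Lemma~\ref{lem:heredity}, as the listed posets
are not gp.

(iii)$\Rightarrow$(ii). If $H'$ is a sub-multigraph of $H$ without isolated
vertices, not necessarily induced, then $P_{H'}$ is an induced subposet of
$P_H$, because left vertices are below right vertices whether or not they are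
adjacent. So the simple graph of $H$ contains no cycle of length $2n\ge4$ and
no subdivided claw with center on either side. Being simple and bipartite, it
has no other cycles and is a forest. Let $T$ be a component. If a vertex $v$ of
$T$ had three non-leaf neighbors, each of them would have a neighbor other than
$v$, and these seven vertices would be distinct since $T$ has no cycles; this
is a subdivided claw. Deleting the leaves of $T$ leaves the empty graph (if $T$
is a single edge) or a tree all of whose vertices are non-leaves of $T$, hence
a tree of maximum degree at most $2$, which is a path.

(ii)$\Rightarrow$(i). In a caterpillar component let $v_1,\dots,v_m$ be the path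
left after deleting the leaves; for a single edge let $m=1$ and let $v_1$ be
one of its ends. Every other vertex is a leaf adjacent to some $v_i$. Order the
edges as follows: leaf edges at $v_1$, then $v_1v_2$, leaf edges at $v_2$, then
$v_2v_3$, and so on up to the leaf edges at $v_m$. The edges at $v_i$ are
$v_{i-1}v_i$, the leaf edges at $v_i$, and $v_iv_{i+1}$, as far as these exist,
and they are consecutive; a leaf has one edge. Replace each edge by the run of
its parallel copies in $H$ and concatenate over the components. The edges at
each vertex of $H$ form an interval, and the ``if'' part of
Theorem~\ref{thm:criterion} applies.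
\end{proof}

\section{First-order logic does not define the class}\label{sec:fo}

By Theorem~\ref{thm:cat}, a sentence defining the gp-posets would distinguish a
long path from the union of a path and a long cycle. First-order logic sees
only bounded neighborhoods, in the following sense.

The \emph{quantifier rank} of a formula is its maximal nesting depth of
quantifiers, and $\mathfrak A\equiv_q\mathfrak B$ means that the structures
$\mathfrak A,\mathfrak B$ satisfy the same sentences of quantifier rank at most
$q$. The \emph{Gaifman graph} of a relational structure joins two distinct
elements if they occur together in a tuple of some relation. The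
\emph{$r$-ball} around $u$ is the substructure induced on the elements at
distance at most $r$ from $u$ in this graph, with $u$ as distinguished center.

\begin{theorem}[Hanf locality \cite{FSV}; see {\cite[Ch.~4]{Libkin}}]\label{thm:hanf}
For every $q$ there is $r$ such that the following holds. If $f$ is a bijection
between finite relational structures $\mathfrak A$ and $\mathfrak B$ such that
for all $u$ the $r$-balls around $u$ and $f(u)$ are isomorphic, centers
corresponding, then $\mathfrak A\equiv_q\mathfrak B$.
\end{theorem}

The number $r$ may be increased, since an isomorphism of larger balls restricts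
to the smaller ones. Applied to $P_H$ itself the theorem is useless: all left
vertices are comparable to all right vertices, so the Gaifman graph has
diameter at most $3$. But these relations carry no information beyond the sides
of the vertices, so we pass to a sparse structure in which $P_H$ is definable.
For a bipartite graph $H$ let $\mathrm{Inc}(H)$ have as universe the vertices
and edges of $H$, with the symmetric incidence relation $\mathrm{In}$ between
an edge and its endpoints and with unary predicates
$\mathsf L,\mathsf E,\mathsf R$ (the \emph{colors}) for left vertices, edges
and right vertices. On this universe, $u<v$ in $P_H$ is defined by the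
quantifier-free formula
\[
 (\mathsf Lu\wedge\mathsf Rv)\vee\Bigl(\mathrm{In}(u,v)\wedge
 \bigl((\mathsf Lu\wedge\mathsf Ev)\vee(\mathsf Eu\wedge\mathsf Rv)\bigr)\Bigr).
\]
Substituting it for $<$ turns a sentence about $P_H$ into a sentence of the
same quantifier rank about $\mathrm{Inc}(H)$. Hence
$\mathrm{Inc}(H_1)\equiv_q\mathrm{Inc}(H_2)$ implies
$P_{H_1}\equiv_qP_{H_2}$.

\begin{proof}[Proof of Theorem~\ref{thm:fo}]
Fix $q$, and take $r\ge2$ as in Theorem~\ref{thm:hanf}. Let $H_1$ be a path with
$6r$ edges starting at a left vertex. Let $H_2$ be the disjoint union of a path
with $4r$ edges starting at a left vertex and a cycle with $2r\ge4$ edges. The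
Gaifman graph of $\mathrm{Inc}(H_1)$ is a path on positions $0,\dots,12r$, and
that of $\mathrm{Inc}(H_2)$ is a path on positions $0,\dots,8r$ together with a
cycle on positions $1,\dots,4r$, numbered so that position $4r$ is a left
vertex. In all three, the color of a position depends only on its residue
modulo $4$: it is $\mathsf L$ for $0$, $\mathsf R$ for $2$, and $\mathsf E$ for
$1$ and $3$. We cut the cycle open and insert it into the middle of the path:
define $f\colon\mathrm{Inc}(H_2)\to\mathrm{Inc}(H_1)$ by
\[
 i\mapsto i\ \ (i\le 4r),\qquad i\mapsto i+4r\ \ (i>4r)\quad\text{on the path},
 \qquad j\mapsto 4r+j\quad\text{on the cycle}.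
\]
The three images are $0,\dots,4r$ and $8r+1,\dots,12r$ and $4r+1,\dots,8r$, so
$f$ is a bijection. We compare $r$-balls.
\begin{itemize}
\item For $i\le4r$ on the path, $i+r\le 5r<8r$, so both balls consist of the
positions from $\max(0,i-r)$ to $i+r$, and the identity is an isomorphism.
\item For $i>4r$ on the path, $i-r>0$, so the ball consists of the positions
from $i-r$ to $\min(8r,i+r)$. The shift by $4r$ maps it onto the ball around
$i+4r$, since it maps the end $8r$ to the end $12r$, and it preserves colors.
\item For $j$ on the cycle, $4r\ge2r+2$, so the ball is a path on the $2r+1$
positions $j+d$ modulo $4r$, $|d|\le r$. The position $4r+j$ has distance at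
least $4r$ from both ends of the long path, so its ball consists of the
positions $4r+j+d$, $|d|\le r$. The map $j+d\mapsto4r+j+d$ preserves adjacency
and residues modulo $4$.
\end{itemize}
Thus $\mathrm{Inc}(H_1)\equiv_q\mathrm{Inc}(H_2)$ and
$P_{H_1}\equiv_qP_{H_2}$. By Theorem~\ref{thm:cat}, $P_{H_1}$ is gp, since a
path is a caterpillar, and $P_{H_2}$ is not, since it contains $P_r$. So no
sentence of quantifier rank at most $q$ defines the gp-posets, and $q$ was
arbitrary.
\end{proof}

\begin{thebibliography}{9}

\bibitem{FSV}
Fagin, Stockmeyer, Vardi (1995).

\bibitem{FJSZ}
Uli Fahrenberg, Christian Johansen, Georg Struth, Krzysztof Ziemia\'nski,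
\emph{Posets with Interfaces as a Model for Concurrency},
arXiv:2106.10895 (2021).

\bibitem{Libkin}
Libkin, \emph{Elements of Finite Model Theory}.

\end{thebibliography}
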